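\title{Mahler entropy and algebraic entropy of cluster maps can differ}

\begin{abstract}
The iterates of a map composed of cluster mutations are Laurent polynomials with integer coefficients. Their growth can be measured by degrees, which gives the algebraic entropy, or by Mahler measures, which gives the Mahler entropy. We disprove the conjecture that the two entropies always coincide: an oriented $4$-cycle with $c\ge3$ parallel arrows on each side carries a cluster map of positive algebraic entropy all of whose iterates have Mahler measure zero. Related maps of rank $9$, whose iterates have positive Mahler measure, realize every rational number in $(0,1]$ as the ratio of the two entropies. We also show that the Mahler entropy of a cluster map depends on the initial seed, that it never exceeds the algebraic entropy, and that the two entropies coincide for every cluster algebra of rank two.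
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection*{Mahler measure}
For a nonzero Laurent polynomial $P\in\mathbb{C}[x_1^{\pm1},\ldots,x_N^{\pm1}]$ the (logarithmic) \emph{Mahler measure} is
\[
m(P)=\int_{\mathbb{T}^N}\log|P(x_1,\ldots,x_N)|\,d\Omega ,
\]
where $x_j=e^{it_j}$, $t_j\in(-\pi,\pi]$, and $d\Omega=dt_1\cdots dt_N/(2\pi)^N$ is the normalized Haar measure on the torus $\mathbb{T}^N$. The integral exists, and $e^{m(P)}$ is the geometric mean of $|P|$ over the torus. We write $\log^{\pm}t=\max(\pm\log t,0)$, and \emph{monomial} means a Laurent monomial with coefficient $1$. Four facts are used throughout.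
\begin{enumerate}
\item[(M1)] $m(PQ)=m(P)+m(Q)$, and $m(u)=0$ for a monomial $u$.
\item[(M2)] (Jensen's formula.) For $A,\zeta\in\mathbb{C}$, $a\in\mathbb{R}$ and an integer $k\ge1$,
\[
\frac1{2\pi}\int_{-\pi}^{\pi}\log|A+e^{ikt}|\,dt=\log^+|A|,\qquad
\frac1{2\pi}\int_{-\pi}^{\pi}\log|e^{a+it}-\zeta|\,dt=\max(a,\log|\zeta|).
\]
\item[(M3)] $m(P)\ge0$ if $P\ne0$ has integer coefficients. (By (M2) in the variable $x_N$, $m(P)$ is at least the Mahler measure of the coefficient of the highest power of $x_N$; induct on $N$.)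
\item[(M4)] $m(u+v)=0$ for monomials $u\ne v$. (The nonconstant monomial $u/v$ maps Haar measure on $\mathbb{T}^N$ to Haar measure on the circle, so $m(u+v)=m(1+u/v)=\log^+1=0$.)
\end{enumerate}
One positive constant will occur:
\[
\kappa=\frac1{2\pi}\int_{-\pi}^{\pi}\log^+|1+e^{it}|\,dt>0 ,
\]
where positivity holds because $|1+e^{it}|>1$ for $|t|<2\pi/3$.

\subsection*{Cluster algebras and cluster maps}
A \emph{seed} of rank $N$ is a pair $(\mathbf x,B)$. Here $\mathbf x=(x_1,\ldots,x_N)$ is a tuple of algebraically independent elements, the \emph{cluster}, and the \emph{exchange matrix} $B=(b_{ij})$ is an $N\times N$ integer matrix that is skew-symmetrizable: its product on the left with some diagonal matrix of positive integers is skew-symmetric. Put $[a]_+=\max(a,0)$. For $1\le k\le N$ the \emph{mutation} $\mu_k$ is the involution $(\mathbf x,B)\mapsto(\mathbf x',B')$ given by $x_j'=x_j$ for $j\neq k$,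
\[
x_k'x_k=\prod_i x_i^{[b_{ik}]_+}+\prod_i x_i^{[-b_{ik}]_+},\qquad
b'_{ij}=\begin{cases}-b_{ij}&\text{if }i=k\text{ or }j=k,\\ b_{ij}+\operatorname{sgn}(b_{ik})[b_{ik}b_{kj}]_+&\text{otherwise.}\end{cases}
\]
The right side of the first formula is the \emph{exchange binomial} at $k$; it is read off from column $k$. The entries of the clusters obtained from an initial seed $(\mathbf x,B)$ by compositions of mutations are the \emph{cluster variables}; they generate the coefficient-free cluster algebra $\mathcal A=\mathcal A(\mathbf x,B)$. The \emph{mutation class} of $B$ is the set of matrices obtained from $B$ by mutations. We use the \emph{Laurent property}: every cluster variable is a Laurent polynomial in $x_1,\ldots,x_N$ with integer coefficients. A skew-symmetric $B$ is drawn as a quiver on the vertices $1,\ldots,N$ with $b_{ij}$ arrows $i\to j$ when $b_{ij}>0$, and $B$ is \emph{connected} if the quiver is.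

A permutation $\sigma$ acts on seeds by relabeling, $x'_{\sigma(i)}=x_i$ and $b'_{\sigma(i)\sigma(j)}=b_{ij}$, so that $\mu_{\sigma(k)}\sigma=\sigma\mu_k$. Compositions are read from right to left. A composition $\boldsymbol\mu$ of mutations and permutations, applied to a seed with matrix $B$, expresses the new cluster through the old one by a birational map $\boldsymbol\mu_B$, and
\begin{equation}\label{eq:comp}
(\boldsymbol\nu\boldsymbol\mu)_B=\boldsymbol\nu_{\boldsymbol\mu(B)}\circ\boldsymbol\mu_B .
\end{equation}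
A \emph{cluster map} (a map obtained from a cluster algebra with periodicity, in the sense of Fordy--Marsh, generalized by Nakanishi) is a map $\varphi=\boldsymbol\mu_B$, where $\boldsymbol\mu$ is a composition of mutations followed by a permutation and $\boldsymbol\mu(B)=B$. By \eqref{eq:comp}, $\varphi^n=(\boldsymbol\mu^n)_B$, so the components of $\varphi^n(\mathbf x)$ are cluster variables. Since permutations can be moved to the end, every composition of mutations and permutations that returns the matrix gives a cluster map.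

\subsection*{The two entropies}
The degree of a rational function $p/q$ in lowest terms is $\max(\deg p,\deg q)$, with $\deg$ the total degree. For a cluster map $\varphi$ let $d_n$ be the largest degree of a component of $\varphi^n(\mathbf x)$. For an algebra $\mathcal A$ let $d_n$ be the largest degree of a cluster variable in a cluster $\boldsymbol\mu(\mathbf x)$ with $|\boldsymbol\mu|=n$, that is, with $\boldsymbol\mu$ any composition of $n$ mutations. The \emph{algebraic entropy} is
\[
\mathcal E=\lim_{n\to\infty}\frac{\log d_n}{n}.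
\]
For maps this limit always exists (Corollary~\ref{cor:seed}); for algebras it is taken to exist. For a tuple $\mathbf x'$ of Laurent polynomials let $m(\mathbf x')$ be the largest Mahler measure of an entry. The \emph{Mahler entropy} is
\[
\mathcal E_M(\varphi)=\lim_{n\to\infty}\frac{\log m(\varphi^n(\mathbf x))}{n},\qquad
\mathcal E_M(\mathcal A)=\lim_{n\to\infty}\ \sup_{|\boldsymbol\mu|=n}\frac{\log m(\boldsymbol\mu(\mathbf x))}{n},
\]
with the convention that the quotient $\frac{\log m}{n}$ is read as $0$ whenever $m=0$. Some convention is needed: a periodic map returns to $\mathbf x$, where $m=0$, and the intended value of its entropy is $0$. The problem, which comes from Hone~\cite{Hone}, is to prove or disprove the following.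
\begin{quote}
\textbf{Conjecture.} For every cluster algebra and every cluster map, the limit defining $\mathcal E_M$ exists and $\mathcal E_M=\mathcal E$.
\end{quote}

\subsection*{Why one expects equality}
Both $\deg$ and $m$ turn products of polynomials into sums, so both react to an exchange relation in a similar way. This is easiest to see in rank two. Let $B\neq0$ have size $2$, and put $b=|b_{12}|\ge1$, $c=|b_{21}|\ge1$. Both mutations send $B$ to $-B$, which has the same exchange binomials. Mutating alternately at the two vertices produces all cluster variables $x_n$, $n\in\mathbb Z$, with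
\begin{equation}\label{eq:rank2}
x_{n+1}x_{n-1}=1+x_n^{b_n},\qquad b_n=\begin{cases}b&n\text{ odd},\\ c&n\text{ even},\end{cases}
\end{equation}
and $\mu_2\mu_1$ is a cluster map with $(\mu_2\mu_1)^n(\mathbf x)=(x_{2n+1},x_{2n+2})$. The first new variables are
\begin{equation}\label{eq:x4}
x_3=\frac{1+x_2^c}{x_1},\qquad x_4=\frac{x_1^b+(1+x_2^c)^b}{x_1^bx_2}.
\end{equation}
Here $m(x_3)=0$ by (M4), and (M2) in the variable $x_1$ gives $m(x_4)=\int\log^+|1+x_2^c|^b\,d\Omega=b\kappa>0$. In general $m(x_{n+1})+m(x_{n-1})=m(1+x_n^{b_n})$. If $|x_n|$ is large on most of the torus, the right side is close to $b_n\,m(x_n)$, and the Mahler measures approximately follow the linear recurrence $y_{n+1}+y_{n-1}=b_ny_n$. For $bc\ge4$ the same recurrence governs the exponents that occur in $x_n$ (Section~\ref{sec:rank2}), so one guesses that $m(x_n)$ and $\deg x_n$ grow at the same rate.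

The weak point is the assumption that $|x_n|$ is large on most of the torus. The polynomial $(1+x)^k$ has degree $k$ and Mahler measure $0$: the function $k\log|1+x|$ is of order $k$ on the circle, but its positive and negative parts have the same mean. The counterexample comes from cluster maps whose iterates are all of this kind.

\subsection*{Results}
For real $\lambda\ge2$ let $\theta_\lambda=\frac12\bigl(\lambda+\sqrt{\lambda^2-4}\bigr)\ge1$, the larger root of $\theta+\theta^{-1}=\lambda$.

\begin{theorem}\label{thm:counter}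
Let $c\ge3$ be an integer, let $N=4$, let the initial cluster be $\mathbf x=(x_1,x_2,y_1,y_2)$, and let
\[
B_c=\begin{pmatrix}0&0&c&-c\\0&0&-c&c\\-c&c&0&0\\c&-c&0&0\end{pmatrix},\qquad \chi_c=(12)(34)\circ\mu_4\mu_3\mu_2\mu_1 .
\]
Then $\chi_c$ is a cluster map, $\mathcal E(\chi_c)=2\log\theta_c>0$, and $m(\chi_c^n(\mathbf x))=0$ for all $n$. Hence $\mathcal E_M(\chi_c)=0\neq\mathcal E(\chi_c)$, and the conjecture is false.
\end{theorem}

The quiver of $B_c$ is the oriented cycle $1\to3\to2\to4\to1$ with $c$ parallel arrows on each side. The value $\mathcal E_M(\chi_c)=0$ rests on the convention for $m=0$. The next theorem gives counterexamples that do not use it.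

\begin{theorem}\label{thm:nine}
\begin{enumerate}
\item[(a)] Let $c\ge3$, $c'\ge2$, $p,q\ge1$ be integers. There is a cluster map $\varphi$ on a connected skew-symmetric exchange matrix of size $9$, with $m(\varphi^n(\mathbf x))>0$ for all $n\ge1$, such that both limits exist and
\[
\mathcal E(\varphi)=\max(2q\log\theta_c,\,2p\log\theta_{c'}),\qquad \mathcal E_M(\varphi)=2p\log\theta_{c'} .
\]
So for $c'=2$ we have $\mathcal E_M=0<\mathcal E$, and for $c=c'$, $p\le q$ we have $\mathcal E_M/\mathcal E=p/q$, an arbitrary rational number in $(0,1]$.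
\item[(b)] For $c\ge3$ the map $\tilde\chi_c=\mu_1\chi_c\mu_1$, acting on the seed $\mu_1(\mathbf x,B_c)$, satisfies $\mathcal E_M(\tilde\chi_c)=\mathcal E(\tilde\chi_c)=2\log\theta_c$. So $\mathcal E_M$, unlike $\mathcal E$, depends on the initial seed.
\end{enumerate}
\end{theorem}

One of the two conjectured inequalities survives, and in rank two the heuristic above is correct.

\begin{theorem}\label{thm:upper}
For every cluster map $\varphi$,
\[
\limsup_{n\to\infty}\frac{\log m(\varphi^n(\mathbf x))}{n}\le\mathcal E(\varphi).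
\]
If the mutation class of $B$ is finite, then for $\mathcal A=\mathcal A(\mathbf x,B)$
\[
0\le\liminf_{n\to\infty}\sup_{|\boldsymbol\mu|=n}\frac{\log m(\boldsymbol\mu(\mathbf x))}{n},\qquad
\limsup_{n\to\infty}\sup_{|\boldsymbol\mu|=n}\frac{\log m(\boldsymbol\mu(\mathbf x))}{n}\le\mathcal E(\mathcal A).
\]
In particular, in that case $\mathcal E(\mathcal A)=0$ implies $\mathcal E_M(\mathcal A)=0$.
\end{theorem}

\begin{theorem}\label{thm:rank2}
For every cluster algebra $\mathcal A$ of rank $2$, $\mathcal E_M(\mathcal A)=\mathcal E(\mathcal A)$. If $|b_{12}b_{21}|\ge5$, then also $\mathcal E_M(\mu_2\mu_1)=\mathcal E(\mu_2\mu_1)>0$.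
\end{theorem}

By Theorems~\ref{thm:nine} and~\ref{thm:upper}, for cluster maps with $\mathcal E>0$ the ratio $\mathcal E_M/\mathcal E$, when $\mathcal E_M$ exists, is at most $1$, and it takes every rational value in $(0,1]$ without any use of the convention. We do not settle whether $\mathcal E_M(\mathcal A)=\mathcal E(\mathcal A)$ for cluster algebras of rank at least $3$.

Sections~\ref{sec:twin}, \ref{sec:seed}, \ref{sec:upper} and~\ref{sec:rank2} prove the four theorems in order, after two elementary tools in Section~\ref{sec:tools}.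

\section{Degrees and a linear recurrence}\label{sec:tools}

The degree $d(\psi)$ of a rational map $\psi=(\psi_1,\ldots,\psi_N)$, the largest degree of a component, is replaced in estimates by a comparable quantity that is submultiplicative. Let $F_0$ be the least common multiple of the denominators of the $\psi_i$ in lowest terms, write $\psi_i=F_i/F_0$, and put $D(\psi)=\max_{0\le j\le N}\deg F_j$; this is the degree of $\psi$ as a rational map of $\mathbb P^N$. If the $\psi_i$ are Laurent polynomials with integer coefficients, then $F_0$ is a monomial and all $F_j$ lie in $\mathbb Z[\mathbf x]$.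

\begin{lemma}\label{lem:deg}
For birational maps $\psi,\psi'$ in $N$ variables, $1\le d(\psi)\le D(\psi)\le N\,d(\psi)$ and $D(\psi\circ\psi')\le D(\psi)D(\psi')$.
\end{lemma}

\begin{proof}
The components of $\psi$ are not constant, so $d(\psi)\ge1$. Let $\psi_i=p_i/q_i$ in lowest terms. Then $p_i\mid F_i$ and $q_i\mid F_0$, so $d(\psi)\le D(\psi)$. Also $F_0$ divides $\prod_jq_j$, and $F_i=p_i\,(F_0/q_i)$ divides $p_i\prod_{j\ne i}q_j$, so $D(\psi)\le Nd(\psi)$. Let $\psi'_i=F_i'/F_0'$ and $D=D(\psi)$. Then $G_j=(F_0')^{D}F_j(\psi')$ is a polynomial of degree at most $D\,D(\psi')$, and $G_0\ne0$ because the components of $\psi'$ are algebraically independent. We have $(\psi\circ\psi')_i=G_i/G_0$. The least common denominator of $\psi\circ\psi'$ divides $G_0$, so the polynomials defining $D(\psi\circ\psi')$ are the $G_j$ divided by a common factor.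
\end{proof}

\begin{corollary}\label{cor:seed}
For a cluster map $\varphi$ the limit $\mathcal E(\varphi)$ exists. If $\varphi$ acts on the seed $(\mathbf x,B)$, then $\tilde\varphi=\mu_k\varphi\mu_k$ is a cluster map on the seed $\mu_k(\mathbf x,B)$, and $\mathcal E(\tilde\varphi)=\mathcal E(\varphi)$.
\end{corollary}

\begin{proof}
The sequence $\log D(\varphi^n)\ge0$ is subadditive, so $\frac1n\log D(\varphi^n)$ converges by Fekete's lemma, and $\log d_n$ differs from $\log D(\varphi^n)$ by at most $\log N$. The composition $\mu_k\varphi\mu_k$ returns $\mu_k(B)$. By \eqref{eq:comp}, $\tilde\varphi^n=\pi\circ\varphi^n\circ\pi^{-1}$ with $\pi=(\mu_k)_B$, so $D(\tilde\varphi^n)$ and $D(\varphi^n)$ differ by a factor of at most $D(\pi)D(\pi^{-1})$.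
\end{proof}

All growth rates in this paper come from one recurrence. For real $\lambda\ge2$ define $u_j=u_j(\lambda)$ by $u_0=0$, $u_1=1$, $u_{j+1}=\lambda u_j-u_{j-1}$. With $\theta=\theta_\lambda$ we have $u_j=\theta^{j-1}+\theta^{j-3}+\cdots+\theta^{-(j-1)}$, because multiplying this sum by $\theta+\theta^{-1}$ gives the sum of the expressions for $j+1$ and $j-1$. Hence, for $j\ge1$,
\begin{equation}\label{eq:u}
\theta^{j-1}\le u_j\le j\,\theta^{j-1},\qquad u_j\le\frac{\theta^{j-1}}{1-\theta^{-2}}\ \text{ if }\lambda>2 .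
\end{equation}
The sequence is increasing, since $u_{j+1}-u_j=(\lambda-2)u_j+(u_j-u_{j-1})\ge u_j-u_{j-1}\ge\cdots\ge1$.

\section{Twin vertices}\label{sec:twin}

We look for seeds in which the exchange binomials stay, along a suitable sequence of mutations, equal to fixed binomials times common factors. Two vertices $k\ne l$ of a skew-symmetric matrix $B$ are \emph{twins} if column $l$ is the negative of column $k$. Twins have the same exchange binomial, and mutating at both of them leaves the rest of the quiver unchanged.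

\begin{lemma}\label{lem:twin}
Let $B$ be skew-symmetric with twins $k,l$, and let $H$ be their common exchange binomial. Then $\sigma_{kl}=(k\,l)\circ\mu_l\mu_k$ returns $B$ to itself and acts by $x_k\mapsto H/x_l$, $x_l\mapsto H/x_k$, and $x_i\mapsto x_i$ for $i\notin\{k,l\}$.
\end{lemma}

\begin{proof}
We have $b_{il}=-b_{ik}$ for all $i$ and, by skew-symmetry, $b_{lj}=-b_{kj}$ for all $j$. In particular $b_{kl}=-b_{kk}=0$. So neither $x_k$ nor $x_l$ occurs in $H$, and $\mu_k$ does not change row or column $l$. Therefore $\mu_l\mu_k$ puts $H/x_k$ at position $k$ and $H/x_l$ at position $l$. For $i,j\notin\{k,l\}$ the new matrix entry is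
\[
b_{ij}+\operatorname{sgn}(b_{ik})[b_{ik}b_{kj}]_++\operatorname{sgn}(b_{il})[b_{il}b_{lj}]_+=b_{ij},
\]
because $b_{il}b_{lj}=b_{ik}b_{kj}$ and $\operatorname{sgn}(b_{il})=-\operatorname{sgn}(b_{ik})$. Rows and columns $k,l$ are negated, which for twins is the same as exchanging them. The transposition $(k\,l)$ undoes this exchange and moves $H/x_l$ to position $k$.
\end{proof}

Since $H/x_l=\frac{H}{x_kx_l}\,x_k$ and $H/x_k=\frac{H}{x_kx_l}\,x_l$, the map $\sigma_{kl}$ multiplies both twin variables by the same factor. In $B_c$ the vertices $1,2$ are twins and so are $3,4$, and the binomial of each pair is homogeneous in the variables of the other pair. A common factor therefore passes through the binomial as its $c$-th power.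

\begin{example}\label{ex:c3}
Let $c=3$, $H=y_1^3+y_2^3$, $K=x_1^3+x_2^3$, $h=H/(x_1x_2)$, $g=K/(y_1y_2)$. The map $\sigma_{12}$ replaces $(x_1,x_2)$ by $(hx_1,hx_2)$. The binomial at $3,4$ becomes $(hx_1)^3+(hx_2)^3=h^3K$, so $\sigma_{34}$ replaces $y_1$ by $h^3K/y_2=h^3g\,y_1$ and $y_2$ by $h^3K/y_1=h^3g\,y_2$. In the second round the binomial at $1,2$ is $(h^3g)^3H=h^{10}g^3x_1x_2$; dividing by $hx_2$ and $hx_1$ gives $h^9g^3x_1$ and $h^9g^3x_2$. Then the binomial at $3,4$ is $(h^9g^3)^3K=h^{27}g^{10}y_1y_2$; dividing by $h^3gy_2$ gives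
\[
h^{24}g^9y_1=\frac{H^{24}K^9}{(x_1x_2)^{24}\,y_1^8y_2^9}.
\]
This variable has degree $99$, the variable $h^3gy_1$ of the first round has degree $12$, and both have Mahler measure $0$ by (M1) and (M4).
\end{example}

For Section~\ref{sec:seed} we allow one more vertex. Fix an integer $c\ge2$ and $\varepsilon\in\{0,1\}$. The \emph{block} with parameter $c$ is the matrix $B_c$ on the vertices $1,2,3,4$, with variables $x_1,x_2,y_1,y_2$; if $\varepsilon=1$, there is a further vertex $f$, with variable also called $f$, which we never mutate, with $b_{f1}=b_{f2}=0$, $b_{f3}=1$, $b_{f4}=-1$. The pairs $1,2$ and $3,4$ are twins, with binomials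
\[
H=y_1^c+y_2^c,\qquad K=f^\varepsilon x_1^c+x_2^c .
\]
By Lemma~\ref{lem:twin}, $\chi=\sigma_{34}\sigma_{12}$ is a cluster map. For $\varepsilon=0$ it is the map $\chi_c$ of Theorem~\ref{thm:counter}, because $(12)$ commutes with $\mu_3$ and $\mu_4$. Write $i'=3-i$ for $i\in\{1,2\}$, put $z_{0,i}=x_i$, $z_{1,i}=y_i$, and for $k\ge1$
\begin{equation}\label{eq:z}
z_{k+1,i}=\frac{S_k}{z_{k-1,i'}},\qquad S_k=\begin{cases}z_{k,1}^c+z_{k,2}^c&k\text{ odd},\\ f^\varepsilon z_{k,1}^c+z_{k,2}^c&k\text{ even}.\end{cases}
\end{equation}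
Then the components of $\chi^n$ at the vertices $1,2,3,4$ are $z_{2n,1},z_{2n,2},z_{2n+1,1},z_{2n+1,2}$, and $f$ is fixed.

\begin{lemma}\label{lem:closed}
Let $h=H/(x_1x_2)$, $g=K/(y_1y_2)$, $u_j=u_j(c)$ and $\theta=\theta_c$. Then
\[
z_{k,i}=h^{\alpha_k}g^{\beta_k}w_{k,i},\qquad w_{k,i}=\begin{cases}x_i&k\text{ even},\\ y_i&k\text{ odd},\end{cases}
\]
where $\alpha_k=\sum u_{k-j}$ over odd $j$ with $1\le j<k$, $\beta_0=0$, and $\beta_k=\alpha_{k-1}$ for $k\ge1$. The sequences $(\alpha_k)$ and $(\beta_k)$ are nondecreasing, and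
\begin{equation}\label{eq:ab}
\theta^{k-2}\le\alpha_k+\beta_k\le k^2\theta^k\quad(k\ge2),\qquad \theta^{k-3}\le\beta_k\le k^2\theta^k\quad(k\ge3).
\end{equation}
\end{lemma}

\begin{proof}
The product formula holds for $k=0,1$ with all exponents $0$. Suppose it holds for $k-1$ and $k$ with some exponents $\alpha,\beta$. For odd $k$,
$S_k=h^{c\alpha_k}g^{c\beta_k}H=h^{c\alpha_k+1}g^{c\beta_k}x_1x_2$, and we divide by $z_{k-1,i'}=h^{\alpha_{k-1}}g^{\beta_{k-1}}x_{i'}$. For even $k$,
$S_k=h^{c\alpha_k}g^{c\beta_k}K=h^{c\alpha_k}g^{c\beta_k+1}y_1y_2$, and we divide by $h^{\alpha_{k-1}}g^{\beta_{k-1}}y_{i'}$. So the formula holds for $k+1$ with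
\[
\alpha_{k+1}=c\alpha_k-\alpha_{k-1}+[k\text{ odd}],\qquad \beta_{k+1}=c\beta_k-\beta_{k-1}+[k\text{ even}],
\]
where a bracket is $1$ if the condition holds and $0$ otherwise. The solution of $a_{k+1}=ca_k-a_{k-1}+e_k$ with $a_0=a_1=0$ is $a_k=\sum_{j=1}^{k-1}e_ju_{k-j}$: in $a_{k+1}-ca_k+a_{k-1}$ the terms with $j<k$ cancel by the recurrence for $u$, and the term with $j=k$ is $e_ku_1$. This gives $\alpha_k=u_{k-1}+u_{k-3}+\cdots$ and $\beta_k=u_{k-2}+u_{k-4}+\cdots=\alpha_{k-1}$. Both are nondecreasing because $(u_j)$ is increasing. Finally $\alpha_k+\beta_k=\sum_{i=1}^{k-1}u_i$ lies between $u_{k-1}$ and $k^2\theta^k$, and $\beta_k\ge u_{k-2}$; apply \eqref{eq:u}.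
\end{proof}

\begin{proposition}\label{prop:block}
For $c\ge2$ and $\varepsilon\in\{0,1\}$, we have $m(z_{k,i})=0$ for all $k,i$, and the largest degree $d_n$ of a component of $\chi^n$ satisfies $\frac1n\log d_n\to2\log\theta_c$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:closed},
\[
z_{k,i}=\frac{H^{\alpha_k}K^{\beta_k}w_{k,i}}{(x_1x_2)^{\alpha_k}(y_1y_2)^{\beta_k}} .
\]
Since $m(H)=m(K)=0$ by (M4), we get $m(z_{k,i})=0$ by (M1). The irreducible factors of the denominator are variables, and no variable divides $H$ or $K$, so $H^{\alpha_k}K^{\beta_k}$ survives in lowest terms. The numerator then has degree between $c(\alpha_k+\beta_k)$ and $(c+1)(\alpha_k+\beta_k)+1$, and the denominator has degree at most $2(\alpha_k+\beta_k)$. Taking $k\in\{2n,2n+1\}$ and using \eqref{eq:ab},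
\[
c\,\theta^{2n-1}\le d_n\le(c+1)(2n+1)^2\theta^{2n+1}+1\qquad(n\ge1).\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Take $\varepsilon=0$. By Proposition~\ref{prop:block}, $\mathcal E(\chi_c)=2\log\theta_c$ and $m(\chi_c^n(\mathbf x))=0$ for all $n$, so $\mathcal E_M(\chi_c)=0$ by the convention. The hypothesis $c\ge3$ gives $\theta_c>1$. (For $c=2$ we have $\theta_2=1$, and both entropies vanish.)
\end{proof}

\begin{remark}\label{rem:cancel}
The iterates are far from having modulus near $1$. For $\varepsilon=0$, on the torus $\log|z_{k,i}|=\alpha_k\log|H|+\beta_k\log|K|$, where $H$ depends only on the $y$'s and $\log|K|$ depends only on the $x$'s and has mean $0$. Averaging over the $x$'s first and using the convexity of $t\mapsto\max(t,0)$ gives $\int\log^+|z_{k,i}|\,d\Omega\ge\alpha_k\kappa$. The mean of $\log^-|z_{k,i}|$ is equally large.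
\end{remark}

\begin{remark}
Theorem~\ref{thm:counter} says nothing about the algebra $\mathcal A(\mathbf x,B_c)$, since the supremum in $\mathcal E_M(\mathcal A)$ sees other clusters. Column $3$ of $\mu_1(B_c)$ is $(-c,-c,0,c^2)^T$, so $\mu_3\mu_1(\mathbf x)$ contains a monomial times $y_2^{c^2}x_1^c+H^cx_2^c$, which has Mahler measure $c\kappa$ by (M2) in $x_1$.
\end{remark}

\section{Change of seed and gluing of two blocks}\label{sec:seed}

The vanishing of $m(z_{k,i})$ depends on the torus over which we average, and this torus depends on the initial cluster. After one mutation of the initial seed, $g$ is no longer a binomial times a monomial.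

Consider the block with $c\ge2$ and $\varepsilon\in\{0,1\}$, let $\tilde x_1=H/x_1$, and take $(\tilde x_1,x_2,y_1,y_2)$, together with $f$ if $\varepsilon=1$, as the initial cluster. Let $\tilde\chi=\mu_1\chi\mu_1$, a cluster map on this seed by Corollary~\ref{cor:seed}.

\begin{proposition}\label{prop:tilde}
With Mahler measures taken in the variables $\tilde x_1,x_2,y_1,y_2,f$, the largest Mahler measure of a component of $\tilde\chi^n$ is $c\kappa\,\beta_{2n+2}$. It is positive for $n\ge1$, and $\frac1n\log(c\kappa\beta_{2n+2})\to2\log\theta_c$.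
\end{proposition}

\begin{proof}
Since $\tilde\chi^n=\mu_1\chi^n\mu_1$, its components form the cluster obtained from $(z_{2n,1},z_{2n,2},z_{2n+1,1},z_{2n+1,2})$ by mutating at vertex $1$. The new variable is $S_{2n+1}/z_{2n,1}=z_{2n+2,2}$ by \eqref{eq:z}. So the components other than $f$ are
\[
z_{2n+2,2},\quad z_{2n,2},\quad z_{2n+1,1},\quad z_{2n+1,2},
\]
written in the new variables by means of $x_1=H/\tilde x_1$. The factors $w_{k,i}$ that occur are $x_2,y_1,y_2$, which are still initial variables. Now $h=\tilde x_1/x_2$ is a monomial, and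
\[
g=\frac{G}{\tilde x_1^{\,c}\,y_1y_2},\qquad G=f^\varepsilon H^c+(\tilde x_1x_2)^c .
\]
By (M2) in the variable $\tilde x_1$, and because $|H|=|1+(y_2/y_1)^c|$ on the torus,
\[
m(G)=\int\log^+|H|^c\,d\Omega=c\kappa .
\]
Thus each of these components $z_{k,i}$ has Mahler measure $c\kappa\beta_k$, and the largest value occurs for $k=2n+2$ because $(\beta_k)$ is nondecreasing. By \eqref{eq:ab}, $\theta^{2n-1}\le\beta_{2n+2}\le(2n+2)^2\theta^{2n+2}$ for $n\ge1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:nine}(b)]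
Take $\varepsilon=0$. Proposition~\ref{prop:tilde} gives $\mathcal E_M(\tilde\chi_c)=2\log\theta_c$, and Corollary~\ref{cor:seed} gives $\mathcal E(\tilde\chi_c)=\mathcal E(\chi_c)=2\log\theta_c$. The maps $\chi_c$ and $\tilde\chi_c$ describe the same dynamics in two seeds, and $\mathcal E_M(\chi_c)=0$.
\end{proof}

For part (a) we run two blocks side by side at different speeds. One block is viewed from the seed in which its Mahler measures vanish, and it contributes only to the degrees. The other is viewed from the mutated seed and carries all of the Mahler measure. The vertex $f$ is there to make the quiver connected: it keeps $3$ and $4$ twins, and it keeps $K$ a binomial that is homogeneous in $x_1,x_2$.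

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\node (f) at (0,0) {$f$};
\node (a1) at (-4.6,0) {$1$}; \node (a2) at (-2,0) {$2$};
\node (a3) at (-3.3,1.3) {$3$}; \node (a4) at (-3.3,-1.3) {$4$};
\node (b1) at (4.6,0) {$1'$}; \node (b2) at (2,0) {$2'$};
\node (b3) at (3.3,1.3) {$3'$}; \node (b4) at (3.3,-1.3) {$4'$};
\draw[->,thick] (a1) -- node[above left] {$c$} (a3);
\draw[->,thick] (a3) -- node[below left] {$c$} (a2);
\draw[->,thick] (a2) -- node[above left] {$c$} (a4);
\draw[->,thick] (a4) -- node[below left] {$c$} (a1);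
\draw[->,thick] (b1) -- node[above right] {$c'$} (b3);
\draw[->,thick] (b3) -- node[below right] {$c'$} (b2);
\draw[->,thick] (b2) -- node[above right] {$c'$} (b4);
\draw[->,thick] (b4) -- node[below right] {$c'$} (b1);
\draw[->] (f) -- (a3); \draw[->] (a4) -- (f);
\draw[->] (f) -- (b3); \draw[->] (b4) -- (f);
\end{tikzpicture}
\caption{Two oriented $4$-cycles joined through a common vertex $f$. A label gives the number of parallel arrows; unlabeled arrows are single. The pairs $\{1,2\}$, $\{3,4\}$, $\{1',2'\}$, $\{3',4'\}$ are twins. The map in Theorem~\ref{thm:nine}(a) acts on the quiver obtained from this one by mutation at $1'$.}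
\label{fig:nine}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:nine}(a)]
Let $B$ be the skew-symmetric matrix of size $9$ of the quiver in Figure~\ref{fig:nine}: a block with parameter $c$ on $1,2,3,4$, a block with parameter $c'$ on $1',2',3',4'$, both with $\varepsilon=1$ and the same vertex $f$, and no arrows between the two cycles. The twin conditions hold in $B$, so $\chi=\sigma_{34}\sigma_{12}$ and $\chi'=\sigma_{3'4'}\sigma_{1'2'}$ both return $B$ by Lemma~\ref{lem:twin}. Each of them changes only the four variables of its own cycle, by formulas that involve only these variables and $f$. Hence they commute, and the components of $(\chi^q\chi'^p)^n$ are $f$, the components of $\chi^{qn}$ on the first cycle, and the components of $\chi'^{pn}$ on the second. By Proposition~\ref{prop:block},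
\[
\mathcal E(\chi^q\chi'^p)=\max(2q\log\theta_c,\,2p\log\theta_{c'}).
\]
Take the initial seed with matrix $\mu_{1'}(B)$ and put $\varphi=\mu_{1'}\chi^q\chi'^p\mu_{1'}$. The only path of length two through $1'$ is $4'\to1'\to3'$, and $b_{4'3'}=0$. So $\mu_{1'}$ reverses the arrows at $1'$, adds $c'^2$ arrows $4'\to3'$ and removes nothing; the quiver stays connected. By Corollary~\ref{cor:seed}, $\varphi$ is a cluster map with $\mathcal E(\varphi)=\mathcal E(\chi^q\chi'^p)$.

The mutation $\mu_{1'}$ involves only variables of the second cycle. So the components of $\varphi^n=\mu_{1'}\chi^{qn}\chi'^{pn}\mu_{1'}$ are $f$, the components of $\chi^{qn}$, which have Mahler measure $0$ by Proposition~\ref{prop:block}, and the components of $(\mu_{1'}\chi'\mu_{1'})^{pn}$. By Proposition~\ref{prop:tilde} for the parameter $c'$, with $\beta'_k$ the corresponding exponents, $m(\varphi^n(\mathbf x))=c'\kappa\,\beta'_{2pn+2}>0$ for $n\ge1$, and $\mathcal E_M(\varphi)=2p\log\theta_{c'}$. The two special cases follow from $\theta_2=1$ and $\theta_c>1$.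
\end{proof}

\section{The Mahler entropy is at most the algebraic entropy}\label{sec:upper}

The Mahler measures of the components of $\varphi^n$ do not bound those of $\varphi^{n+1}$: in \eqref{eq:x4}, $m(x_2)=m(x_3)=0$ while $m(x_4)>0$, and Propositions~\ref{prop:block} and~\ref{prop:tilde} show that one mutation can raise the measure from $0$ to an arbitrarily large value. The obstacle is the cancellation between $\log^+$ and $\log^-$, so we use a larger quantity without it. For a tuple $\psi=(\psi_1,\ldots,\psi_N)$ of nonzero Laurent polynomials put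
\[
I(\psi)=\int_{\mathbb T^N}\log\max(1,|\psi_1|,\ldots,|\psi_N|)\,d\Omega .
\]
Then $0\le I(\psi)<\infty$ and $m(\psi)\le I(\psi)$. If the $\psi_i$ have integer coefficients, then with the convention for $m=0$
\begin{equation}\label{eq:quot}
\frac{\log m(\psi)}{n}\le\frac{\log^+I(\psi)}{n}.
\end{equation}
For a polynomial $F$ let $\|F\|_1$ be the sum of the absolute values of its coefficients. For $\psi_i=F_i/F_0$ as in Section~\ref{sec:tools}, put $C(\psi)=\log\max_j\|F_j\|_1$; this is $\ge 0$ when $F_0$ is a monomial.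

\begin{lemma}\label{lem:I}
Let $\psi,\psi'$ be birational maps such that the components of $\psi$, $\psi'$ and $\psi\circ\psi'$ are Laurent polynomials with integer coefficients. Then $I(\psi\circ\psi')\le D(\psi)\,I(\psi')+C(\psi)$.
\end{lemma}

\begin{proof}
Write $\psi_i=F_i/F_0$ with $F_0$ a monomial with nonnegative exponents. Then $R=F_0(\psi')$ is a product of components of $\psi'$, hence a nonzero Laurent polynomial with integer coefficients, and $m(R)\ge0$ by (M3). This is where integrality and the Laurent property are used: dividing by $R$ does not increase the average size. Since $F_i(\psi')=R\cdot(\psi\circ\psi')_i$, on the torus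
\[
|R|\max\bigl(1,\max_i|(\psi\circ\psi')_i|\bigr)=\max_{0\le j\le N}|F_j(\psi')|\le e^{C(\psi)}\max\bigl(1,\max_i|\psi'_i|\bigr)^{D(\psi)} .
\]
Taking logarithms and integrating gives $m(R)+I(\psi\circ\psi')\le C(\psi)+D(\psi)I(\psi')$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
\emph{Maps.} Fix $L\ge1$, and put $I_n=I(\varphi^n)$, $D=D(\varphi^L)\ge1$, $C=C(\varphi^L)$. Lemma~\ref{lem:I} gives $I_{n+L}\le DI_n+C$. For $n=kL+r$ with $0\le r<L$ this yields
\[
I_n\le D^kI_r+C(1+D+\cdots+D^{k-1})\le D^k(I_r+kC).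
\]
As $k\le n/L$, we get $\limsup_n\frac1n\log^+I_n\le\frac1L\log D\le\frac1L\log(Nd_L)$ by Lemma~\ref{lem:deg}. The right side tends to $\mathcal E(\varphi)$ as $L\to\infty$, and \eqref{eq:quot} finishes the proof.

\emph{Algebras, upper bound.} We cut a long sequence of mutations into pieces of length $L$. A piece $\boldsymbol\nu$ acts through the map $\boldsymbol\nu_{B'}$, where $B'$ is the current matrix, so we need constants that are uniform in $B'$; this is the role of the finite mutation class. Let $D^*_L$ and $C^*_L$ be the maxima of $D(\boldsymbol\nu_{B'})$ and $C(\boldsymbol\nu_{B'})$ over the finitely many pairs with $B'$ in the class and $|\boldsymbol\nu|=L$, and let $I^*_L$ be the maximum of $I(\boldsymbol\mu'_B)$ over $|\boldsymbol\mu'|<L$. For $|\boldsymbol\mu|=n=kL+r$ write $\boldsymbol\mu=\boldsymbol\nu_k\cdots\boldsymbol\nu_1\boldsymbol\mu'$ with $|\boldsymbol\nu_j|=L$ and $|\boldsymbol\mu'|=r$. The Laurent property holds with respect to every seed, so \eqref{eq:comp} and $k$ applications of Lemma~\ref{lem:I} give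 $I(\boldsymbol\mu_B)\le(D_L^*)^k(I_L^*+kC_L^*)$. By \eqref{eq:quot} the upper limit in the theorem is at most $\frac1L\log D_L^*$.

It remains to compare $D^*_L$ with the degrees $d_n$, which are measured from the initial seed. For each $B'$ in the class fix a composition of mutations $\boldsymbol\pi=\boldsymbol\pi(B')$ with $\boldsymbol\pi(B)=B'$. By \eqref{eq:comp}, $\boldsymbol\nu_{B'}=(\boldsymbol\nu\boldsymbol\pi)_B\circ(\boldsymbol\pi_B)^{-1}$, so Lemma~\ref{lem:deg} gives $D(\boldsymbol\nu_{B'})\le N\,d_{L+|\boldsymbol\pi|}\,D\bigl((\boldsymbol\pi_B)^{-1}\bigr)$. Only finitely many $\boldsymbol\pi$ occur, and $\frac1L\log d_{L+|\boldsymbol\pi|}\to\mathcal E(\mathcal A)$ for each. Hence $\limsup_L\frac1L\log D_L^*\le\mathcal E(\mathcal A)$.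

\emph{Algebras, lower bound.} Take $\boldsymbol\mu=\mu_1^n$. For even $n$ the cluster is $\mathbf x$, and the quotient is $0$. For odd $n$ it is $\mu_1(\mathbf x)$. If column $1$ of $B$ is nonzero, the two monomials of the exchange binomial differ, so $m=0$ by (M4) and the quotient is $0$. If column $1$ is zero, then $x_1'=2/x_1$, $m=\log2$, and the quotient is $\frac1n\log\log2\to0$.
\end{proof}

\section{Rank two}\label{sec:rank2}

The mutation class of a matrix $B$ of size $2$ is $\{B,-B\}$, so Theorem~\ref{thm:upper} applies. If $B=0$, the cluster variables are $x_i$ and $2/x_i$, so $d_n=1$, $\mathcal E(\mathcal A)=0$ and $\mathcal E_M(\mathcal A)=0$. Let $B\ne0$, with the notation of \eqref{eq:rank2}, and put $b_*=\max(b,c)$. The two mutations of the cluster $\{x_{s+1},x_{s+2}\}$ replace $s$ by $s\pm1$, so the clusters reached by $n$ mutations are those with $|s|\le n$ and $s\equiv n\pmod 2$. The sequence $x'_k=x_{3-k}$ satisfies \eqref{eq:rank2} with $b$ and $c$ exchanged and with $(x_1',x_2')=(x_2,x_1)$, so degree bounds for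 $n\ge1$ give degree bounds for all $n$.

\subsection*{Exponents and degrees}
For $v\in\mathbb R^2$ let $T_n(v)$ be the maximum of $\gamma_1v_1+\gamma_2v_2$ over the monomials $x_1^{\gamma_1}x_2^{\gamma_2}$ that occur in $x_n$; this is the support function of the Newton polygon of $x_n$, and it is continuous in $v$. Let $E_n$ be the maximum of $|T_n(v)|$ over $v\in\{(\pm1,0),(0,\pm1)\}$. Every exponent in $x_n$ has absolute value at most $E_n$. In lowest terms the denominator of $x_n$ is $x_1^{[T_n(-1,0)]_+}x_2^{[T_n(0,-1)]_+}$, and in the numerator each variable has exponent at most $2E_n$. Therefore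
\begin{equation}\label{eq:degE}
T_n(-1,0)\le\deg x_n\le4E_n .
\end{equation}

\begin{lemma}\label{lem:trop}
For all $v$ we have $T_1(v)=v_1$, $T_2(v)=v_2$ and $T_{n+1}(v)+T_{n-1}(v)=\max(0,b_nT_n(v))$. Consequently, for $n\ge1$:
\begin{enumerate}
\item[(i)] if $bc\le3$, then $E_n$ is bounded, and if $bc=4$, then $E_n=O(n)$;
\item[(ii)] if $bc\ge5$ and $\rho=\theta_{\sqrt{bc}}>1$, then $E_n\le C_0\rho^n$ with $C_0$ depending only on $b,c$, and $T_n(-1,0)\ge\rho^{n-3}/\sqrt{b_*}$ for $n\ge3$.
\end{enumerate}
\end{lemma}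

\begin{proof}
The point is to exclude cancellation in the sum $1+x_n^{b_n}$. By \eqref{eq:rank2} each $x_n$ is positive on $\mathbb R_{>0}^2$. For $v$ outside finitely many lines, the maximum defining $T_n(v)$ is attained by a single monomial, which dominates $x_n(e^{tv_1},e^{tv_2})$ as $t\to+\infty$; so $\frac1t\log x_n(e^{tv_1},e^{tv_2})\to T_n(v)$. By positivity, $\log(1+x_n^{b_n})$ differs from $\max(0,b_n\log x_n)$ by at most $\log2$. Taking logarithms in \eqref{eq:rank2}, dividing by $t$ and letting $t\to\infty$ gives the recurrence for $v$ in a dense set, hence for all $v$.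

When $T_n\le0$ the recurrence reads $T_{n+1}=-T_{n-1}$. So the sequences $T_1,T_2,\ldots$ begin with $0,1$ for $v=(0,1)$; with $-1,0,1$ for $v=(-1,0)$; with $0,-1,0,1$ for $v=(0,-1)$; and with $1,0,-1,0,1$ for $v=(1,0)$. In each case $(T_k,T_{k+1})=(0,1)$ for some $k\le4$, with $k=2$ for $v=(-1,0)$. For $bc\le3$ the sequence $T_k,T_{k+1},\ldots$ is, according to the value of $(b_{k+1},b_{k+2})$,
\[
\begin{array}{ll}
(1,1):&0,1,1,0,-1,0,1,\ldots\\
(1,2):&0,1,1,1,0,-1,0,1,\ldots\\
(2,1):&0,1,2,1,0,-1,0,1,\ldots\\
(1,3):&0,1,1,2,1,1,0,-1,0,1,\ldots\\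
(3,1):&0,1,3,2,3,1,0,-1,0,1,\ldots
\end{array}
\]
The pair $0,1$ returns after $5$, $6$ or $8$ steps, which is a period of $(b_n)$ in each case, so the sequence is periodic. For $bc\ge4$ put $\lambda=\sqrt{bc}$ and $y_n=\sqrt{b_{n+1}/b_k}\;u_{n-k}(\lambda)$ for $n\ge k$. Then $y_k=0$, $y_{k+1}=1$, $y_n>0$ for $n>k$, and, as $b_{n+2}=b_n$ and $b_nb_{n+1}=\lambda^2$,
\[
y_{n+1}+y_{n-1}=\sqrt{b_n/b_k}\;\lambda\,u_{n-k}=b_ny_n=\max(0,b_ny_n)\qquad(n>k).
\]
So $T_n=y_n$ for $n\ge k$, and \eqref{eq:u} gives the remaining claims.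
\end{proof}

If $bc\le4$, then $1\le d_n=O(n)$ by \eqref{eq:degE}, so $\mathcal E(\mathcal A)=0$, and $\mathcal E_M(\mathcal A)=0$ by Theorem~\ref{thm:upper}. From now on $bc\ge5$. Then $\deg x_n$ lies between two positive multiples of $\rho^n$ for $n\ge3$, and $\deg x_n=O(\rho^{|n|})$ for $n\in\mathbb Z$. Hence $\mathcal E(\mathcal A)=\log\rho$ and $\mathcal E(\mu_2\mu_1)=2\log\rho$. Theorem~\ref{thm:upper} provides the upper bounds for the Mahler entropies. The cluster $\{x_{n+1},x_{n+2}\}$ is reached by $n$ mutations and $(\mu_2\mu_1)^n(\mathbf x)$ contains $x_{2n+2}$, so Theorem~\ref{thm:rank2} follows from the next proposition.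

\begin{proposition}\label{prop:lower}
Let $bc\ge5$. There is $\gamma_*>0$ such that $m(x_n)\ge\gamma_*\rho^n$ for all large $n$.
\end{proposition}

\subsection*{Plan of the proof}
Put $\ell_n=\log|x_n|$, with positive and negative parts $\ell_n^\pm=\log^\pm|x_n|$. The positive part has mean of order $\rho^n$, because $\ell_n$ is of that order near the point $(1,1)$ (Lemma~\ref{lem:growth}). The difficulty is to show that the negative part does not cancel it, as it does in Remark~\ref{rem:cancel}. There, an exchange binomial is small when both of its monomials are small. In \eqref{eq:rank2} one monomial is $1$, and we show that $x_n$ is very small only if $x_{n-1}^{b_{n-1}}$ is very close to $-1$ (Lemma~\ref{lem:small}). To see that this is rare we use that the recurrence preserves a volume (Lemma~\ref{lem:vol}). It does so on $(\mathbb C^*)^2$, while it does not preserve the torus. So we average over a thin neighborhood of the torus and return to the torus by a Lipschitz estimate (Lemma~\ref{lem:poly}).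

Write $x_j=e^{a_j+it_j}$ for $j=1,2$, let $X_s=\{x\in(\mathbb C^*)^2:|a_1|,|a_2|\le s\}$, and let $\operatorname{vol}$ be the measure $da_1\,dt_1\,da_2\,dt_2$ on $(\mathbb C^*)^2$. At points where $x_{n-1},x_n,x_{n+1}\ne0$, \eqref{eq:rank2} gives
\begin{equation}\label{eq:ell}
\ell_{n+1}+\ell_{n-1}=b_n\ell_n+\eta_n,\quad \eta_n=\log|1+x_n^{-b_n}|,\qquad\text{and}\qquad \eta_n\ge-\log2\ \text{ if }\ \ell_n\ge\log2 .
\end{equation}
This is a perturbation of $y_{n+1}+y_{n-1}=b_ny_n$, which has the solutions
\[
r_n=\rho^n\sqrt{b_{n+1}},\qquad q_n=\rho^{-n}\sqrt{b_{n+1}},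
\]
since $\rho^{\pm n}(\rho+\rho^{-1})\sqrt{b_n}=\rho^{\pm n}\sqrt{bc\,b_n}=b_n\,\rho^{\pm n}\sqrt{b_{n+1}}$. Define
\[
W_n=\ell_{n+1}q_n-\ell_nq_{n+1},\qquad V_n=\ell_nr_{n+1}-\ell_{n+1}r_n .
\]
If $\ell_n$ were an exact solution $\alpha r_n+\beta q_n$, then $W_n$ and $V_n$ would be the constants $\alpha\sqrt{bc}\,(\rho-\rho^{-1})$ and $\beta\sqrt{bc}\,(\rho-\rho^{-1})$. So $W_n$ measures the component that grows forward and $V_n$ the component that grows backward. From \eqref{eq:ell},
\begin{equation}\label{eq:WV}
\begin{aligned}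
W_n-W_{n-1}&=q_n(\ell_{n+1}+\ell_{n-1})-\ell_n(q_{n+1}+q_{n-1})=q_n\eta_n,\\
V_{n-1}-V_n&=r_n(\ell_{n+1}+\ell_{n-1})-\ell_n(r_{n+1}+r_{n-1})=r_n\eta_n .
\end{aligned}
\end{equation}
The hypothesis $bc\ge5$, that is $\rho>1$, makes these errors summable in the direction in which each quantity is used.

\subsection*{Growth near the point $(1,1)$}

\begin{lemma}\label{lem:growth}
There are $\tau,s_0\in(0,1)$, $\gamma_1>0$ and $n_1$ such that $\ell_n\ge\gamma_1\rho^n$ on $U=\{|t_1|,|t_2|<\tau,\ |a_1|,|a_2|<s_0\}$ for all $n>n_1$.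
\end{lemma}

\begin{proof}
At $(1,1)$ each $x_n$ is positive, and an integer by the Laurent property. So there $\ell_n\ge0$, $\eta_n>0$, $W_1=0$ and $\eta_2=\log2$. By \eqref{eq:WV}, $W_n\ge\omega:=q_2\log2$ for $n\ge2$, and
\begin{equation}\label{eq:forward}
\ell_{n+1}=\frac{W_n+\ell_nq_{n+1}}{q_n}
\end{equation}
gives $\ell_{n+1}\ge\omega/q_n\to\infty$. Choose $n_1\ge3$ such that $\log2\sum_{k\ge n_1}q_k<\omega/4$, that $\omega/(2q_n)\ge\log2$ for $n\ge n_1$, and that $\ell_{n_1}>\log2$ at $(1,1)$. By continuity there are $\tau,s_0\in(0,1)$ such that on $U$ we have $x_{n_1-1}\ne0$, $W_{n_1-1}\ge\frac34\omega$ and $\ell_{n_1}\ge\log2$. Let $n\ge n_1$, and suppose that $\ell_k\ge\log2$ on $U$ for $n_1\le k\le n$. Then $x_{n+1}\neq0$ because $|x_n|\ge2$, and \eqref{eq:ell} and \eqref{eq:WV} give $W_n\ge\frac34\omega-\log2\sum_{k=n_1}^nq_k\ge\omega/2$. By \eqref{eq:forward}, $\ell_{n+1}\ge\omega/(2q_n)\ge\log2$. The induction continues, and $\omega/(2q_n)\ge\gamma_1\rho^{n+1}$ with $\gamma_1=\omega/(2\rho\sqrt{b_*})$.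
\end{proof}

\subsection*{Two estimates for integer Laurent polynomials}

\begin{lemma}\label{lem:poly}
Let $P\in\mathbb Z[x_1^{\pm1},x_2^{\pm1}]$ be nonzero with all exponents in $[-E,E]$. Let $C_1$ be the $L^2$ norm of $1+\log(1/|\sin t|)$ for the measure $dt/2\pi$ on $(-\pi,\pi]$, which is finite. For $a=(a_1,a_2)$ with $|a_1|,|a_2|\le1$ consider $P_a(t)=P(e^{a_1+it_1},e^{a_2+it_2})$ with the measure $d\Omega$.
\begin{enumerate}
\item[(i)] $\|\log^-|P_a|\|_{L^2}\le(2+4C_1)E$.
\item[(ii)] $J(a)=\int\log|P_a|\,d\Omega$ satisfies $|J(a)-m(P)|\le E(|a_1|+|a_2|)$.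
\end{enumerate}
\end{lemma}

\begin{proof}
Let $j$ and $j+M$ be the least and the largest exponent of $x_2$ in $P$, and let $l(x_1)$ be the coefficient of $x_2^{j+M}$. For all but finitely many $x_1$ we have $l(x_1)\neq0$ and
\[
P=x_2^{\,j}\,l(x_1)\,Q,\qquad Q=\prod_{i=1}^M(x_2-\zeta_i),\qquad l(x_1)=\epsilon\,x_1^{j'}\prod_{i=1}^{M'}(x_1-\zeta_i'),
\]
where the $\zeta_i$ depend on $x_1$, $\epsilon$ is a nonzero integer, $|j|,|j'|\le E$ and $M,M'\le2E$.

(i) The distance from $e^{a+it}$ to the line $\mathbb Re^{i\phi}$ is $e^a|\sin(t-\phi)|$. Every $\zeta\in\mathbb C$ lies on such a line, so for $|a|\le1$ we have $\log^-|e^{a+it}-\zeta|\le1+\log(1/|\sin(t-\phi)|)$, and the left side has $L^2$ norm at most $C_1$ in $t$, whatever $\zeta$ is. The function $\log^-$ of a product is at most the sum of the $\log^-$ of the factors, and $\log^-|\epsilon|=0$; here integrality is used. By Minkowski's inequality, $\log^-|l(x_1)|$ has norm at most $|j'|+M'C_1$, and for each fixed $x_1$ the norm of $\log^-|Q|$ in $t_2$ is at most $MC_1$. Together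 with $\log^-|x_2^{\,j}|\le|j|$ this gives (i).

(ii) For fixed $x_1$, (M2) shows that the mean of $\log|P|$ over $t_2$ is $\log|l(x_1)|+ja_2+\sum_i\max(a_2,\log|\zeta_i|)$. As a function of $a_2$ it is continuous and piecewise linear with slopes in $[j,j+M]\subset[-E,E]$. Integrating over $t_1$, $J$ is $E$-Lipschitz in $a_2$. The same holds for $a_1$, and $J(0)=m(P)$.
\end{proof}

\subsection*{Very small values}
By \eqref{eq:rank2}, $x_n$ is small if $1+x_{n-1}^{b_{n-1}}$ is small or $x_{n-2}$ is large. If only the second reason applies, then $x_{n-2}$ is large while $|x_{n-1}|$ is at most about $|x_{n-2}|^{1/b_{n-1}}$. This makes $V_{n-2}$ large and positive, so the sequence stays large when run backward, which is impossible for bounded initial values.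

\begin{lemma}\label{lem:small}
There is $\Lambda_0$, depending only on $b,c$, such that the following holds. If $x\in X_1$, $n\ge4$, $x_1,\ldots,x_n\ne0$ at $x$, and $A=-\ell_n\ge2\Lambda_0$, then $|1+x_{n-1}^{b_{n-1}}|\le e^{-A/2}$.
\end{lemma}

\begin{proof}
Since $\rho^j\le r_j\le\rho^j\sqrt{b_*}$, we have $\sum_{j\le n-2}r_j\le C_2r_n$ with $C_2=\sqrt{b_*}/(1-\rho^{-1})$, and $r_n/r_k\ge b_*^{-1/2}$ for $k\le n$. Put $\Lambda_0=\max\bigl(2b_*(1+C_2)\log2,\ 4b_*^{3/2}\bigr)$. Suppose the conclusion fails. Then
\[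
\Lambda:=\ell_{n-2}=\log|1+x_{n-1}^{b_{n-1}}|+A>A/2\ge\Lambda_0 .
\]
From $x_{n-1}^{b_{n-1}}=x_nx_{n-2}-1$ and $|x_n|\le1$ we get $b_{n-1}\ell_{n-1}\le\log(1+e^\Lambda)\le\Lambda+\log2$. Using $b_{n-1}r_{n-1}-r_{n-2}=r_n$ and $r_{n-2}=\rho^{-2}r_n\le r_n$,
\[
V_{n-2}\ge\Lambda r_{n-1}-\frac{\Lambda+\log2}{b_{n-1}}\,r_{n-2}=\frac{\Lambda r_n-r_{n-2}\log2}{b_{n-1}}\ge\Bigl(\frac{\Lambda}{b_*}-\log2\Bigr)r_n .
\]
Let $2\le k\le n-2$, and suppose that $\ell_j\ge\log2$ for $k\le j\le n-2$; this holds for $k=n-2$ as $\Lambda\ge4$. By \eqref{eq:ell} and \eqref{eq:WV},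
\[
V_{k-1}\ge V_{n-2}-\log2\sum_{j=k}^{n-2}r_j\ge\Bigl(\frac{\Lambda}{b_*}-(1+C_2)\log2\Bigr)r_n\ge\frac{\Lambda r_n}{2b_*},
\]
and therefore
\[
\ell_{k-1}=\frac{V_{k-1}+\ell_kr_{k-1}}{r_k}\ge\frac{\Lambda}{2b_*}\cdot\frac{r_n}{r_k}\ge\frac{\Lambda_0}{2b_*^{3/2}}\ge2 .
\]
The descent continues to $k=2$ and gives $a_1=\ell_1\ge2$, which contradicts $x\in X_1$.
\end{proof}

\begin{lemma}\label{lem:vol}
For fixed $0<\delta<C$, we have $\operatorname{vol}\{x\in X_1:-C\rho^n\le\ell_n\le-\delta\rho^n\}\to0$ as $n\to\infty$.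
\end{lemma}

\begin{proof}
The zero set of the nonzero Laurent polynomial $x_1\cdots x_n$ is a null set; let $Y_n$ be its complement in $(\mathbb C^*)^2$. The holomorphic map $\Phi_n:Y_n\to(\mathbb C^*)^2$, $(x_1,x_2)\mapsto(x_{n-1},x_n)$, is injective, because $x_{k-1}=(1+x_k^{b_k})/x_{k+1}$ recovers all earlier terms. Differentiating the logarithm of \eqref{eq:rank2} shows that $d\log x_{k+1}+d\log x_{k-1}$ is a function times $d\log x_k$, so
\[
d\log x_k\wedge d\log x_{k+1}=-d\log x_k\wedge d\log x_{k-1}=d\log x_{k-1}\wedge d\log x_k .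
\]
Thus in the local coordinates $a_j+it_j$ the complex Jacobian determinant of $\Phi_n$ is $1$, the real one is $|1|^2=1$, and $\Phi_n$ preserves $\operatorname{vol}$.

Let $n\ge4$ be so large that $\delta\rho^n\ge2\Lambda_0$ and $\epsilon_n=e^{-\delta\rho^n/2}\le\frac12$, and write $\beta=b_{n-1}$. By Lemma~\ref{lem:small}, $\Phi_n$ maps the part of our set in $Y_n$ into
\[
\{w:|1+w^{\beta}|\le\epsilon_n\}\times\{z:-C\rho^n\le\log|z|\le-\delta\rho^n\}.
\]
The second factor has measure at most $2\pi C\rho^n$ for $da\,dt$; the lower cutoff $-C\rho^n$ makes this finite. In the first factor $|w|^\beta\ge\frac12$, so $|w|\ge\frac12$. Moreover $|1+w^\beta|$ is the product of the distances from $w$ to the $\beta$ roots of $w^\beta=-1$, so $w$ is within $\epsilon_n^{1/\beta}$ of one of them. Since $da\,dt$ is $|w|^{-2}$ times the area measure, the first factor has measure at most $4\pi\beta\epsilon_n^{2/\beta}$. The volume in question is at most $4\pi b_*e^{-\delta\rho^n/b_*}\cdot2\pi C\rho^n$, which tends to $0$.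
\end{proof}

\subsection*{Return to the torus}

\begin{proof}[Proof of Proposition~\ref{prop:lower}]
Let $\gamma=\gamma_1(\tau/\pi)^2$, $C_3=(2+4C_1)C_0$ and $s=\min\bigl(s_0/2,\gamma/(8C_0)\bigr)$. Let $\mathbb P$ be $\operatorname{vol}$ restricted to $X_s\subset X_1$ and normalized to total mass $1$. The integral $\int\ell_n\,d\mathbb P$ is the average over $a\in[-s,s]^2$ of the function $J(a)$ of Lemma~\ref{lem:poly} for $P=x_n$, with $E=C_0\rho^n$ by Lemma~\ref{lem:trop}. Part (ii) of Lemma~\ref{lem:poly} gives
\begin{equation}\label{eq:back}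
m(x_n)\ge\int\ell_n\,d\mathbb P-2C_0s\rho^n\ge\int\ell_n^+\,d\mathbb P-\int\ell_n^-\,d\mathbb P-\frac\gamma4\rho^n .
\end{equation}
The set $U\cap X_s$ has $\mathbb P$-measure $(\tau/\pi)^2$, which does not depend on $s$; this is why $s$ could be chosen after $\gamma$. By Lemma~\ref{lem:growth}, $\int\ell_n^+\,d\mathbb P\ge\gamma\rho^n$ for $n>n_1$.

Averaging the square of Lemma~\ref{lem:poly}(i) over $a$ gives $\|\ell_n^-\|_{L^2(\mathbb P)}\le C_3\rho^n$. Let $\delta=\gamma/4$ and $Z_n=\{\ell_n<-\delta\rho^n\}$. Off $Z_n$ we have $\ell_n^-\le\delta\rho^n$, and on $Z_n$ we use the Cauchy--Schwarz inequality: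
\[
\int\ell_n^-\,d\mathbb P\le\delta\rho^n+C_3\rho^n\,\mathbb P(Z_n)^{1/2}.
\]
Choose $C>\delta$ with $C_3^2/C^2\le\gamma^2/(32C_3^2)$. By Chebyshev's inequality $\mathbb P(\ell_n^->C\rho^n)\le C_3^2/C^2$, and by Lemma~\ref{lem:vol} the rest of $Z_n$ has $\mathbb P$-measure at most $\gamma^2/(32C_3^2)$ for large $n$. So $C_3\mathbb P(Z_n)^{1/2}\le\gamma/4$ and $\int\ell_n^-\,d\mathbb P\le\frac\gamma2\rho^n$. By \eqref{eq:back}, $m(x_n)\ge\frac\gamma4\rho^n$ for all large $n$. This proves the proposition and with it Theorem~\ref{thm:rank2}.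
\end{proof}

\begin{thebibliography}{1}
\bibitem{Hone} Andrew N. W. Hone, \emph{Growth of Mahler measure and algebraic entropy of dynamics with the Laurent property}, arXiv:2109.08217 (2021).
\end{thebibliography}
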